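\title{Ends and discrete homogeneity of strongly locally homogeneous spaces}

\begin{abstract}
A space is strongly discretely homogeneous if every bijection between two closed discrete subsets extends to a homeomorphism of the space, and discretely homogeneous if any two closed discrete subsets of the same cardinality can be mapped onto each other by a homeomorphism of the space. We prove that for a strongly locally homogeneous generalized continuum each of these properties holds if and only if the space has one end. This answers a question posed by Chatyrko and Karassev for metrizable spaces; metrizability turns out not to be needed. The main tool is a back-and-forth extension theorem for spaces without local cut points and with any number of ends.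
\end{abstract}

\section{Introduction}\label{sec:intro}

All spaces in this paper are Tychonoff. A space $X$ is \emph{homogeneous} if for any points $x,y\in X$ some homeomorphism of $X$ takes $x$ to $y$. One may ask to move many points at once. The simplest infinite configurations of points are those that accumulate nowhere in $X$, that is, the closed discrete subsets.

\begin{definition}\label{def:dh}
A space $X$ is \emph{discretely homogeneous} (DH) if for any closed discrete sets $A,B\subseteq X$ with $|A|=|B|$ there is a homeomorphism $f\colon X\to X$ with $f(A)=B$. It is \emph{strongly discretely homogeneous} (sDH) if for any closed discrete sets $A,B\subseteq X$ every bijection $A\to B$ extends to a homeomorphism $X\to X$.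
\end{definition}

An sDH space is DH (choose any bijection $A\to B$), and a DH space is homogeneous (take one-point sets). In a compact space the closed discrete sets are the finite sets. In $\mathbb{R}^n$ the infinite closed discrete sets are the sequences of distinct points that tend to infinity. So the two properties test two things: the freedom to move finitely many points past one another, and the shape of the space at infinity. Three examples show both.

\begin{example}[the line]\label{ex:line}
Homeomorphisms of $\mathbb{R}$ are monotone, so the bijection $0\mapsto 1$, $1\mapsto 0$, $2\mapsto 2$ of $\{0,1,2\}$ does not extend: on the line, points cannot pass one another. A monotone bijection of $\mathbb{R}$ takes a set bounded on one side to a set bounded on one side, so no homeomorphism maps $\{1,2,3,\dots\}$ onto $\mathbb{Z}$. Thus $\mathbb{R}$ is not even DH.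
\end{example}

\begin{example}[the cylinder]\label{ex:cylinder}
In $S^1\times\mathbb{R}$ fix $s\in S^1$ and put $A=\{(s,n): n\ge 1\}$, $B=\{(s,(-1)^n n): n\ge 1\}$. Let $f$ be a homeomorphism and $K=S^1\times\{0\}$. The compact set $f^{-1}(K)$ lies in some $S^1\times[-m,m]$, so $f$ maps the connected set $S^1\times(m,\infty)$ into one of the two sides of $K$. That side contains all but finitely many points of $f(A)$, whereas $B$ has infinitely many points on each side. Hence $f(A)\ne B$, and the cylinder is not DH.
\end{example}

\begin{example}[the plane]\label{ex:plane}
In $\mathbb{C}$ the corresponding sets can be matched. The map $z\mapsto z e^{i\pi|z|}$ is a homeomorphism with inverse $z\mapsto ze^{-i\pi|z|}$, and it sends each positive integer $n$ to $(-1)^n n$. The point $n$ travels along the circle of radius $n$, so it goes around the large disks instead of crossing them.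
\end{example}

We now fix the class of spaces and the notions that describe these phenomena. A \emph{generalized continuum} is a locally compact, $\sigma$-compact, non-compact, connected, locally connected Hausdorff space. Such a space $X$ has an \emph{exhaustion}: compact sets $X_1,X_2,\dots$ with $X_n\subset\operatorname{int}X_{n+1}$ and $\bigcup_n X_n=X$. (If $X=\bigcup_n K_n$ with $K_n$ compact, let $X_1=K_1$ and let $X_{n+1}$ be a compact neighborhood of $X_n\cup K_{n+1}$.) An \emph{end} of $X$ with respect to $(X_n)$ is a sequence $(Y_n)_{n\ge1}$ in which $Y_n$ is a non-empty component of $X\setminus X_n$ and $Y_{n+1}\subset Y_n$ for all $n$. The space \emph{has one end} if it has exactly one end with respect to such an exhaustion; by Lemma~\ref{lem:ends}(d) below this does not depend on the exhaustion. An end is a consistent choice of a direction to infinity: the plane has one end, the line and the cylinder have two.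

A space $X$ is \emph{strongly locally homogeneous} (SLH) if it has a basis $\mathcal{B}$ of open sets such that for every $U\in\mathcal{B}$ and all $x,y\in U$ there is a homeomorphism $f$ of $X$ with $f(x)=y$ that is the identity on $X\setminus U$. We call $\mathcal{B}$ an \emph{SLH basis}.

\begin{example}[manifolds]\label{ex:manifold}
Manifolds (always without boundary) are SLH. Let $D$ be the closed unit ball of $\mathbb{R}^n$, let $S$ be its boundary sphere, and let $x,y\in D\setminus S$. The map $S\times[0,1]\to D$, $(s,t)\mapsto tx+(1-t)s$, is a quotient map that collapses $S\times\{1\}$ to $x$ and is otherwise injective, and the same holds for $y$. So $tx+(1-t)s\mapsto ty+(1-t)s$ is a homeomorphism of $D$ that fixes $S$ and takes $x$ to $y$. The interiors of closed round balls in charts therefore form an SLH basis.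
\end{example}

A theorem of Chatyrko and Karassev states that a connected non-compact metrizable manifold of dimension $n\ge2$ is sDH (respectively DH) if and only if it has one end. Strong local homogeneity keeps the local flexibility of a manifold and forgets its charts, and the following question is posed in \cite{CK}.

\begin{quote}
\emph{Let $X$ be a metrizable strongly locally homogeneous generalized continuum with one end. Is $X$ discretely homogeneous? Is it strongly discretely homogeneous?}
\end{quote}

The examples suggest that there are just two obstructions: several ends, as in the cylinder, and points that block the way locally, as in the line. A point $x\in X$ is a \emph{local cut point} if some connected open set $U\ni x$ has $U\setminus\{x\}$ disconnected. The question excludes the first obstruction and says nothing about the second. But the obvious SLH space with local cut points, the line, has two ends, and one may guess that this is no accident and that the answer is yes. It is, for both properties, and metrizability is not needed.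

\begin{theorem}\label{thm:main}
Let $X$ be a generalized continuum, not necessarily metrizable.
\begin{itemize}
\item[(a)] If $X$ is DH, then $X$ has one end.
\item[(b)] If $X$ is SLH and has one end, then $X$ is sDH, and therefore DH.
\end{itemize}
Hence for an SLH generalized continuum the three conditions sDH, DH and ``one end'' are equivalent.
\end{theorem}

Part (b) fails without a homogeneity hypothesis: the ray $[0,\infty)$ has one end and is not homogeneous, since $0$ is its only point with connected complement. A connected non-compact metrizable manifold is a generalized continuum (a connected, locally compact metrizable space is $\sigma$-compact), so by Example~\ref{ex:manifold} Theorem~\ref{thm:main} contains the theorem of Chatyrko and Karassev.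

The proof of (b) rests on an extension theorem in which the number of ends is arbitrary.

\begin{theorem}\label{thm:ext}
Let $X$ be an SLH generalized continuum without local cut points. Let $A=\{a_i\}_{i\in I}$ and $B=\{b_i\}_{i\in I}$ be closed discrete sets, with $a_i\neq a_j$ and $b_i\ne b_j$ for $i\ne j$, such that
\begin{itemize}
\item[$(\ast)$] for every compact $K\subset X$ and all but finitely many $i\in I$, the points $a_i$ and $b_i$ lie in the same component of $X\setminus K$.
\end{itemize}
Then there is a homeomorphism $f\colon X\to X$ with $f(a_i)=b_i$ for all $i\in I$.
\end{theorem}

Condition $(\ast)$ is vacuous when $I$ is finite, so the three points in Example~\ref{ex:line} show that local cut points must be excluded. Example~\ref{ex:cylinder} shows that $(\ast)$ cannot be dropped. On the other hand $(\ast)$ is not necessary as it stands: on the cylinder the bijection $(s,n)\mapsto(s,-n)$, $n\ge1$, violates $(\ast)$ for $K=S^1\times\{0\}$ and extends to a reflection. It becomes necessary once one allows a preliminary homeomorphism.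

\begin{corollary}\label{cor:class}
Let $X$ be a metrizable SLH generalized continuum, with any number of ends, that is not homeomorphic to $\mathbb{R}$. A bijection $\varphi\colon A\to B$ between closed discrete sets extends to a homeomorphism of $X$ if and only if there is a homeomorphism $h$ of $X$ such that for every compact $K\subset X$ and all but finitely many $a\in A$, the points $h(a)$ and $\varphi(a)$ lie in the same component of $X\setminus K$.
\end{corollary}

Section~\ref{sec:plane} explains the construction behind Theorem~\ref{thm:ext} in the plane. Section~\ref{sec:ends} describes ends by unbounded components and proves Theorem~\ref{thm:main}(a), and Section~\ref{sec:ext} proves Theorem~\ref{thm:ext}. It then remains to exclude local cut points. For metrizable spaces this is short: a local cut point forces $X$ to be the line (Section~\ref{sec:metr}), which already answers the question. Section~\ref{sec:nonmetr} treats the general case.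

\section{The construction in the plane}\label{sec:plane}

Let $A=\{a_n\}_{n\ge 1}$ and $B=\{b_n\}_{n\ge1}$ be disjoint closed discrete subsets of $\mathbb{R}^2$, so that $|a_n|,|b_n|\to\infty$; we want a homeomorphism with $a_n\mapsto b_n$ for all $n$. We say that a homeomorphism is \emph{supported in} a set $S$ if it is the identity outside $S$; it then maps $S$ onto itself.

One pair is easy to handle. Put $r_n=\min\{|a_n|,|b_n|\}-1$. The region $\{|z|>r_n\}$ is connected, and it stays connected when the points of $A\cup B$ other than $a_n,b_n$ are removed. So there is a \emph{push} $h_n$: a homeomorphism with $h_n(a_n)=b_n$, supported in a compact subset $S_n$ of the region that misses all the other points of $A\cup B$ (Lemma~\ref{lem:push} proves this in general). Since $r_n\to\infty$, every disk meets only finitely many $S_n$. If the $S_n$ are pairwise disjoint, the pushes glue to the desired homeomorphism. In general they overlap, and one has to compose them.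

There are two natural infinite products, and each works only halfway. Both $h_n\circ\dots\circ h_1$ and $g_n=h_1\circ\dots\circ h_n$ send $a_j$ to $b_j$ for $j\le n$, because $h_k$ fixes $a_j$ and $b_j$ for $k\ne j$. The maps $g_n$ stabilize on every disk, since $g_{n+1}=g_n\circ h_{n+1}$ and $h_{n+1}$ is the identity on the disk for large $n$. For the same reason the \emph{inverses} of the maps $h_n\circ\dots\circ h_1$ stabilize on every disk. The other halves can fail. Take $a_n=(n,1)$, $b_n=(n,2)$ and bystanders $p_n=(n,0)$, and let $h_n$ move $a_n$ to $b_n$ near the vertical segment between them and also move $p_n$ to $p_{n+1}$ near the horizontal segment between them. These $h_n$ have all the properties listed above, but $h_n\circ\dots\circ h_1$ sends $p_1$ to $p_{n+1}$, and there is no limit. If instead $h_n$ moves $p_{n+1}$ to $p_n$, then $g_n(p_{n+1})=p_1$ for all $n$, and the limit of the $g_n$ misses $p_1$.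

The remedy is to compose alternately on the left and on the right, and to choose each push only after the earlier ones. Let $f$ be a homeomorphism, $C$ a compact set and $D=f(C)$. If $h$ is the identity on $D$, then $h\circ f$ agrees with $f$ on $C$. If $g$ is the identity on $C$, then $f\circ g^{-1}$ agrees with $f$ on $C$. In both cases the map $C\to D$ is preserved. Here are the first rounds.

\emph{Round 1.} Let $C_1$ be the closed disk of radius $1$. Finitely many pairs $(a_n,b_n)$ have a point in $C_1$. Let $f_1$ be the composition of their pushes, and let $D_1=f_1(C_1)$. From now on the map $C_1\to D_1$ is frozen. The remaining pairs are fixed by $f_1$ and lie outside $C_1$, so they also lie in the connected set $f_1(\mathbb{R}^2\setminus C_1)=\mathbb{R}^2\setminus D_1$.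

\emph{Round 2.} Let $D_2$ be the union of $D_1$ and the closed disk of radius $2$; we want $D_2$ in the frozen range. The complement of $D_2$ may be disconnected, since $D_1$ can leave the disk and return to it. A push supported outside $D_2$ cannot move a point from one component of the complement to another, so every remaining pair that does not lie in a single component of $\mathbb{R}^2\setminus D_2$ has to be settled now. There are finitely many such pairs: if $D_2$ lies in the disk of radius $\rho$, all but finitely many pairs lie in the connected set $\{|z|>\rho\}$. Let $g$ be a composition of pushes $b_n\mapsto a_n$ for these pairs, supported in the connected set $\mathbb{R}^2\setminus C_1$ and missing the other points of $A\cup B$. Put $f_2=f_1\circ g^{-1}$. Then $f_2=f_1$ on $C_1$, and $f_2(a_n)=f_1(b_n)=b_n$ for the new pairs. Freeze the map $C_2\to D_2$, where $C_2=f_2^{-1}(D_2)$.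

Round 3 adds the disk of radius $3$ to the domain and uses pushes on the left, supported outside $D_2$, and so on. Every point enters the frozen domain and the frozen range after finitely many rounds, so no bystander escapes in either direction. The argument used three facts: pushes exist in connected open sets with a closed discrete set removed, all but finitely many pairs lie together outside a given compact set, and the plane is exhausted by a sequence of compact sets. These are the hypotheses of Theorem~\ref{thm:ext}.

\section{Ends and unbounded components}\label{sec:ends}

From now on $X$ is a generalized continuum with a fixed exhaustion $(X_n)_{n\ge1}$, and $X_0=\emptyset$. Metrizability and strong local homogeneity are assumed only where stated. A subset of $X$ is \emph{bounded} if its closure is compact, and \emph{unbounded} otherwise.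

\begin{lemma}\label{lem:basic}
\begin{itemize}
\item[(a)] Components of open sets are open. Every neighborhood of a point $x$ contains the closure of a bounded connected open set $V\ni x$.
\item[(b)] Every compact set lies in $\operatorname{int}X_m$ for some $m$.
\item[(c)] Every non-empty open set is infinite.
\item[(d)] A set $A\subset X$ is closed discrete if and only if $A\cap K$ is finite for every compact $K$. Closed discrete sets are countable, and the union of two of them is closed discrete.
\item[(e)] Let $W$ be a connected open set, let $F\subset W$ be non-empty and closed in $W$, and let $Q$ be a component of $W\setminus F$. Then $(\overline{Q}\cap W)\setminus Q$ is a non-empty subset of $F$.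
\item[(f)] If $X$ is SLH, then $X$ is homogeneous.
\end{itemize}
\end{lemma}

\begin{proof}
(a) The first assertion is local connectedness. For the second, take a compact neighborhood $L$ of $x$ inside the given one and let $V$ be the component of $x$ in $\operatorname{int}L$.

(b) The open sets $\operatorname{int}X_m\supset X_{m-1}$ increase and cover $X$.

(c) An isolated point would be a proper non-empty clopen subset of $X$, and a finite open set in a Hausdorff space consists of isolated points.

(d) If $A$ is closed discrete, then $A\cap K$ is compact and discrete, hence finite. Conversely, let $x\in X$ have a compact neighborhood $L$ with $A\cap L$ finite. Removing $(A\cap L)\setminus\{x\}$ from $\operatorname{int}L$ gives a neighborhood of $x$ that meets $A$ at most in $x$. The last two assertions follow, the first because $A=\bigcup_n (A\cap X_n)$.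

(e) The component $Q$ is closed in $W\setminus F$, which gives the inclusion. It is open, non-empty and different from $W$, so it is not closed in the connected space $W$.

(f) Each member of an SLH basis lies in one orbit of the homeomorphism group. So the orbits are open, and they partition the connected space $X$.
\end{proof}

Ends are defined through an exhaustion, while homeomorphisms and condition $(\ast)$ involve arbitrary compact sets. The next lemma translates between the two. The complement of a compact set can have infinitely many components, and the point of (a) is that only finitely many of them reach far.

\begin{lemma}\label{lem:ends}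
Let $K\subset X$ be compact.
\begin{itemize}
\item[(a)] If $L$ is compact and $K\subset\operatorname{int}L$, then only finitely many components of $X\setminus K$ are not contained in $\operatorname{int}L$.
\item[(b)] The set $X\setminus K$ has an unbounded component, and the union of $K$ and all bounded components of $X\setminus K$ is bounded. Hence all but finitely many points of any closed discrete set lie in unbounded components of $X\setminus K$.
\item[(c)] If $K\subset X_m$ with $m\geq 1$ and $Q$ is an unbounded component of $X\setminus K$, then there is an end $(Y_n)$ with $Y_m\subset Q$. In particular $X$ has at least one end.
\item[(d)] $X$ has one end if and only if for every compact $K$ the set $X\setminus K$ has exactly one unbounded component.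
\end{itemize}
\end{lemma}

\begin{proof}
(a) If $K=\emptyset$, there is only one component. Let $K\ne\emptyset$ and let $Q$ be a component of $X\setminus K$. By Lemma~\ref{lem:basic}(e), $\overline{Q}$ meets $K$, so $Q$ meets the neighborhood $\operatorname{int}L$ of $K$. If $Q\not\subset\operatorname{int}L$, then the connected set $Q$ meets the boundary $E$ of $\operatorname{int}L$. Now $E$ is a closed subset of $L\setminus\operatorname{int}L$, so it is compact and misses $K$. The components of $X\setminus K$ are disjoint open sets that cover $E$, so only finitely many of them meet $E$.

(b) Choose $L$ as in (a), by Lemma~\ref{lem:basic}(b). The union of $K$ and the bounded components is contained in the union of $L$ and the closures of the finitely many bounded components not contained in $\operatorname{int}L$, which is compact. Since $X$ is not compact, some component is unbounded. The last assertion follows from Lemma~\ref{lem:basic}(d).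

(c) Let $n\ge m$. A component of $X\setminus X_n$ is a connected subset of $X\setminus K$, so it is contained in $Q$ or disjoint from it. Let $\mathcal{Q}_n$ be the set of unbounded components of $X\setminus X_n$ contained in $Q$. By (a), applied to $X_n\subset\operatorname{int}X_{n+1}$, the set $\mathcal{Q}_n$ is finite, and $Q$ is covered by $X_{n+1}$ and finitely many components of $X\setminus X_n$ contained in $Q$. As $Q$ is unbounded, one of these is unbounded, so $\mathcal{Q}_n\ne\emptyset$. Each member of $\mathcal{Q}_{n+1}$ lies in a unique component of $X\setminus X_n$, which is unbounded and meets $Q$, and so belongs to $\mathcal{Q}_n$. This defines maps $\mathcal{Q}_{n+1}\to\mathcal{Q}_n$. An inverse sequence of non-empty finite sets has a non-empty limit, so there are $Y_m\supset Y_{m+1}\supset\cdots$ with $Y_n\in\mathcal{Q}_n$. For $n<m$ let $Y_n$ be the component of $X\setminus X_n$ that contains $Y_m$. For the last assertion take $K=\emptyset$ and $Q=X$.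

(d) Suppose that $X$ has one end, and let $K\subset X_m$. There is an unbounded component of $X\setminus K$ by (b). Two of them would give, by (c), two ends whose $m$-th terms are disjoint. Conversely, suppose that the condition holds, and let $(Y_n)$ be an end; one exists by (c). Each $Y_n$ is unbounded: otherwise $Y_n\subset X_l$ for some $l\ge n$, contradicting $\emptyset\neq Y_l\subset Y_n\setminus X_l$. So $Y_n$ is the unique unbounded component of $X\setminus X_n$, and the end is unique.
\end{proof}

The argument of Example~\ref{ex:cylinder} now works in general: we compare a sequence that runs into a single end with one that runs into two unbounded components.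

\begin{proof}[Proof of Theorem~\ref{thm:main}(a)]
Suppose that $X$ does not have one end. By Lemma~\ref{lem:ends}(b),(d) there is a compact $K$ such that $X\setminus K$ has distinct unbounded components $Q$ and $Q'$. The open sets $Q\setminus X_n$ and $Q'\setminus X_n$ are non-empty, hence infinite, so we can choose pairwise distinct points $q_n\in Q\setminus X_n$ and $q'_n\in Q'\setminus X_n$. Let $(Y_n)$ be an end and choose pairwise distinct points $a_n\in Y_n$, which is possible because each $Y_n$ is open and non-empty. Put $A=\{a_n: n\geq 1\}$ and $B=\{q_n,q'_n:n\geq 1\}$. For $n\ge m$ the points $a_n,q_n,q'_n$ lie outside $X_m$, so $A$ and $B$ are countably infinite closed discrete sets by Lemma~\ref{lem:basic}(b),(d).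

Let $f$ be a homeomorphism of $X$ and choose $m\geq 1$ with $f^{-1}(K)\subset X_m$. The connected set $f(Y_m)$ misses $K$, so it lies in one component of $X\setminus K$, and it contains $f(a_n)$ for all $n\ge m$. Since $B$ has infinitely many points in each of $Q$ and $Q'$, we get $f(A)\ne B$. Thus $X$ is not DH.
\end{proof}

\section{The extension theorem}\label{sec:ext}

We first construct pushes. A push has to avoid the points that must not move, so we need to know that removing these points does not disconnect the region. This is the only place where the absence of local cut points is used, and the second half of the lemma is the only place in the proof of Theorem~\ref{thm:ext} where strong local homogeneity is used.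

\begin{lemma}\label{lem:push}
Let $X$ be SLH and without local cut points. Let $G\subset X$ be connected and open, and let $Z\subset G$ be discrete and closed in $G$. Then $G\setminus Z$ is connected, and for any $p,q\in G\setminus Z$ there is a homeomorphism $h$ of $X$ with $h(p)=q$ that is supported in a compact subset of $G\setminus Z$.
\end{lemma}

\begin{proof}
The set $W=G\setminus Z$ is open in $X$. Suppose that $W=P\sqcup P'$ with $P,P'$ open and non-empty. For $z\in Z$ choose a connected open $V_z$ with $z\in V_z\subset G$ and $V_z\cap Z=\{z\}$. The set $V_z\setminus\{z\}$ is non-empty, and it is connected because $z$ is not a local cut point. So it lies in exactly one of $P$, $P'$. Add each $z\in Z$ to that set. The two enlarged sets are disjoint and cover $G$, and they are open because each of them contains $V_z$ together with $z$. This contradicts the connectedness of $G$.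

For $p,q\in W$ write $p\sim q$ if a homeomorphism $h$ as in the statement exists. This is an equivalence relation: the inverse of $h$ is supported in the same compact set, and a composition is supported in the union of the two compact sets. Given $p\in W$, let $L\subset W$ be a compact neighborhood of $p$ and let $U$ be a member of the SLH basis with $p\in U\subset L$. Every $q\in U$ satisfies $p\sim q$. So the equivalence classes are open, and the connected set $W$ is a single class.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:ext}]
By Lemma~\ref{lem:basic}(d) we may take $I\subset\mathbb{N}$.

\medskip
\noindent\emph{Step 1: reduction to disjoint sets.} In the construction, a partial map sends $a_j$ to $b_j$ for the pairs already settled and fixes both points of every waiting pair. If $b_j=a_i$ with $j$ settled and $i\neq j$ waiting, this is incompatible with injectivity. We therefore pass through an auxiliary set $\{c_i\}$ disjoint from $A\cup B$. To preserve $(\ast)$, the point $c_i$ must be joined to $a_i$ by a connected set that is far out when $a_i$ is.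

Let $n(i)=\max\{n\ge0: a_i\notin X_n\}$. If $n(i)<m$ then $a_i\in X_m$, so for each $m$ this happens for finitely many $i$ only. As $A\cup B$ is closed discrete, there is a connected open set $N_i$ with $a_i\in N_i\subset X\setminus X_{n(i)}$ and $N_i\cap(A\cup B)=\{a_i\}$. The sets $N_i$ are infinite, so by induction on $i$ we can choose pairwise distinct points $c_i\in N_i\setminus\{a_i\}$. Let $K$ be compact, say $K\subset X_m$. For all but finitely many $i$ we have $n(i)\ge m$, and then the connected set $N_i$, which contains $a_i$ and $c_i$, misses $K$. Hence $\{c_i\}_{i\in I}$ is closed discrete, it is disjoint from $A\cup B$, and the pairs $(a_i,c_i)$ satisfy $(\ast)$. Since the pairs $(a_i,b_i)$ satisfy $(\ast)$, so do the pairs $(b_i,c_i)$. If the theorem holds for disjoint sets, there are homeomorphisms $f',f''$ with $f'(a_i)=c_i=f''(b_i)$ for all $i$, and $f=(f'')^{-1}\circ f'$ is the required map. From now on $A\cap B=\emptyset$, so all the points $a_i$, $b_j$ are distinct.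

\medskip
\noindent\emph{Step 2: stages.} A \emph{stage} for the pairs $(a_i,b_i)$ is a triple $(f,C,T)$, where $f$ is a homeomorphism of $X$, $C\subset X$ is compact and $T\subset I$ is finite, such that
\begin{itemize}
\item[(S1)] $f(a_i)=b_i$ for $i\in T$;
\item[(S2)] $f(a_i)=a_i$ and $f(b_i)=b_i$ for $i\notin T$;
\item[(S3)] for $i\notin T$, the points $a_i$ and $b_i$ lie in the same component of $X\setminus C$.
\end{itemize}
Here $C$ is the frozen domain, $f(C)$ is the frozen range and $T$ is the set of settled indices; (S3) keeps the waiting pairs within reach of a push. A stage $(f',C',T')$ \emph{extends} $(f,C,T)$ if $C\subset C'$ and $f'=f$ on $C$. Since $X$ is connected, $(\mathrm{id},\emptyset,\emptyset)$ is a stage.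

These notions are symmetric. Let $(f,C,T)$ be a stage. For $i\notin T$, the map $f$ takes the component of $X\setminus C$ containing $a_i,b_i$ onto a component of $X\setminus f(C)$, which contains $a_i,b_i$ by (S2). So
\begin{equation}\label{eq:sym}
a_i \text{ and } b_i \text{ lie in the same component of } X\setminus f(C) \text{ for } i\notin T,
\end{equation}
and $(f^{-1},f(C),T)$ is a stage for the pairs $(b_i,a_i)$; call it the \emph{inverse stage}. Taking the inverse stage twice returns the original one. If $(f',C',T')$ extends $(f,C,T)$, then $f(C)=f'(C)\subset f'(C')$ and $(f')^{-1}=f^{-1}$ on $f(C)$, so the inverse stages extend one another in the same way.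

\medskip
\noindent\emph{Step 3: enlarging a stage.} We claim that for every stage $(f,C,T)$ and every compact set $L$ there are
\begin{itemize}
\item[(i)] a stage $(f',C',T')$ extending $(f,C,T)$ with $L\subset C'$, and
\item[(ii)] a stage $(f',C',T')$ extending $(f,C,T)$ with $L\subset f'(C')$.
\end{itemize}

For (i), put $C'=C\cup L$ and $D=f(C)$. Let $F$ be the set of all $i\notin T$ such that $a_i$ and $b_i$ do not lie in a common component of $X\setminus C'$. By $(\ast)$, $F$ is finite. Put $T'=T\cup F$; then (S3) holds for $C'$ and $T'$. Fix $i\in F$. By \eqref{eq:sym} some component $G_i$ of $X\setminus D$ contains $a_i$ and $b_i$. The set $Z_i=G_i\cap\bigl((A\cup B)\setminus\{a_i,b_i\}\bigr)$ is discrete and closed in $G_i$, so Lemma~\ref{lem:push} gives a homeomorphism $h_i$ with $h_i(a_i)=b_i$, supported in a subset of $G_i\setminus Z_i$. Thus $h_i$ is the identity on $D$ and fixes every point of $A\cup B$ other than $a_i$ and $b_i$. Let $h$ be the composition of the $h_i$, $i\in F$, in any order. Then $h$ is the identity on $D$ and fixes $a_j$ and $b_j$ for $j\notin F$. For $i\in F$ we have $h(a_i)=b_i$, because the factors applied before $h_i$ fix $a_i$ and those applied after it fix $b_i$. Put $f'=h\circ f$. On $C$ we have $f'=f$, since $f(C)=D$. For $i\in T$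 we have $f'(a_i)=h(b_i)=b_i$, and for $i\in F$ we have $f'(a_i)=h(a_i)=b_i$; this is (S1). For $i\notin T'$ both $f$ and $h$ fix $a_i$ and $b_i$; this is (S2).

For (ii), note that the pairs $(b_i,a_i)$ also come from disjoint closed discrete sets and satisfy $(\ast)$. Apply (i) to the inverse stage $(f^{-1},f(C),T)$ to get an extension $(g,D',T')$ with $L\subset D'$. Its inverse stage $(f',C',T')=(g^{-1},g(D'),T')$ extends $(f,C,T)$ by Step 2, and $f'(C')=D'\supset L$.

\medskip
\noindent\emph{Step 4: the limit.} Starting from $(\mathrm{id},\emptyset,\emptyset)$, Step 3 gives stages $(f_k,C_k,T_k)$, $k\ge0$, each extending the previous one, such that, with $D_k=f_k(C_k)$,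
\[
X_k\subset C_k \ \text{ for } k \text{ odd},\qquad X_k\subset D_k\ \text{ for } k \text{ even}.
\]
The sets $C_k$ increase and cover $X$, and so do the sets $D_k$. Define $f(x)=f_k(x)$ for $x\in C_k$; this is well defined because $f_{k+1}=f_k$ on $C_k$. Any two points lie in some $C_k$, where $f=f_k$ is injective, and $f(C_k)=D_k$ for all $k$, so $f$ is a bijection of $X$. For odd $k$ we have $f=f_k$ on $\operatorname{int}X_k$, and these open sets cover $X$, so $f$ is continuous. For even $k$ we have $f^{-1}=f_k^{-1}$ on $D_k\supset\operatorname{int}X_k$, so $f^{-1}$ is continuous. Finally, given $i\in I$, choose $k$ with $a_i\in C_k$. Then (S3) forces $i\in T_k$, and $f(a_i)=f_k(a_i)=b_i$ by (S1).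
\end{proof}

With one end, condition $(\ast)$ is automatic.

\begin{corollary}\label{cor:oneend}
An SLH generalized continuum with one end and without local cut points is sDH.
\end{corollary}

\begin{proof}
Let $\varphi\colon A\to B$ be a bijection of closed discrete sets; write $A=\{a_i\}_{i\in I}$ without repetitions and $b_i=\varphi(a_i)$. Let $K$ be compact. By Lemma~\ref{lem:ends}(d) the set $X\setminus K$ has exactly one unbounded component, and by Lemma~\ref{lem:ends}(b) it contains all but finitely many points of the closed discrete set $A\cup B$. So $(\ast)$ holds, and Theorem~\ref{thm:ext} extends $\varphi$.
\end{proof}

\section{Local cut points in the metrizable case}\label{sec:metr}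

In a homogeneous space with a local cut point every point is a local cut point, but each point may cut a different neighborhood. Strong local homogeneity gives more: since the homeomorphisms are supported in a small set, all points near $x$ cut the \emph{same} neighborhood and separate the \emph{same} two points.

\begin{lemma}\label{lem:sep}
Let $X$ be SLH and let $x$ be a local cut point. Then there are a connected open set $U\ni x$, points $a,b\in U$, and an open set $O$ with $x\in O\subset U\setminus\{a,b\}$ such that for every $y\in O$ the points $a$ and $b$ lie in different members of a partition of $U\setminus\{y\}$ into two open sets. Consequently every connected subset of $U$ that contains $a$ and $b$ contains $O$.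
\end{lemma}

\begin{proof}
Let $U\ni x$ be connected and open with $U\setminus\{x\}=P\sqcup P'$, where $P,P'$ are open and non-empty. Take $a\in P$, $b\in P'$, and $O$ in the SLH basis with $x\in O\subset U\setminus\{a,b\}$. For $y\in O$ let $f$ be a homeomorphism supported in $O$ with $f(x)=y$. Then $f(O)=O$, so $f(U)=U$, while $f(a)=a$ and $f(b)=b$. Hence $U\setminus\{y\}=f(P)\sqcup f(P')$ with $a\in f(P)$ and $b\in f(P')$. A connected subset of $U$ that misses $y$ lies in one of these two sets, so it cannot contain both $a$ and $b$.
\end{proof}

In a metrizable space we can test the last assertion on a very thin connected set. We use two textbook facts. By the Mazurkiewicz--Moore--Menger theorem, in a connected, locally connected, locally compact metrizable space any two distinct points are the endpoints of an arc, that is, of a subspace homeomorphic to $[0,1]$. And a connected second countable Hausdorff $1$-manifold is homeomorphic to $\mathbb{R}$ or to $S^1$.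

\begin{proposition}\label{prop:line}
A metrizable SLH generalized continuum with a local cut point is homeomorphic to $\mathbb{R}$.
\end{proposition}

\begin{proof}
Take $x,U,a,b,O$ from Lemma~\ref{lem:sep}. The open set $U$ is connected, locally connected, locally compact and metrizable, so it contains an arc $\alpha$ with endpoints $a$ and $b$. By Lemma~\ref{lem:sep}, $O\subset\alpha\setminus\{a,b\}$. Let $V$ be the component of $O$ containing $x$. It is open in $X$, hence a connected open subset of $\alpha\setminus\{a,b\}\cong(0,1)$, and so $V\cong\mathbb{R}$. By homogeneity every point of $X$ has an open neighborhood homeomorphic to $\mathbb{R}$. The space $X$ is second countable, being metrizable and $\sigma$-compact. It is connected and not compact, so $X\cong\mathbb{R}$.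
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}(b) for metrizable $X$]
The set $\mathbb{R}\setminus[-1,1]$ has two unbounded components, so $\mathbb{R}$ does not have one end by Lemma~\ref{lem:ends}(d), and $X\not\cong\mathbb{R}$. By Proposition~\ref{prop:line}, $X$ has no local cut points, and Corollary~\ref{cor:oneend} applies.
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:class}]
If $\varphi$ extends to a homeomorphism $h$, then $h(a)=\varphi(a)$ for all $a\in A$, and this point lies outside a given compact $K$ for all but finitely many $a$, because $B\cap K$ is finite. Conversely, let $h$ be as in the statement. By Proposition~\ref{prop:line}, $X$ has no local cut points. The set $h(A)$ is closed discrete, and the pairs $(h(a),\varphi(a))$, $a\in A$, satisfy $(\ast)$. Theorem~\ref{thm:ext} gives a homeomorphism $f$ with $f(h(a))=\varphi(a)$ for all $a\in A$, and $f\circ h$ extends $\varphi$.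
\end{proof}

\section{Local cut points without metrizability}\label{sec:nonmetr}

Metrizability entered only through Proposition~\ref{prop:line}. By Corollary~\ref{cor:oneend}, the following statement completes the proof of Theorem~\ref{thm:main}(b).

\begin{proposition}\label{prop:nolcp}
An SLH generalized continuum with one end has no local cut points.
\end{proposition}

Arcs and the classification of $1$-manifolds are no longer available, and we replace both. Instead of finding an arc, we read off a linear order from the way in which points separate $a$ from $b$ in Lemma~\ref{lem:sep}; this makes $X$ locally a connected ordered space (Lemma~\ref{lem:chart}). Instead of the alternative ``line or circle'', we show that such a space either has a \emph{cut point}, a point $p$ with $X\setminus\{p\}$ disconnected, or closes up to a compact space (Lemma~\ref{lem:circle}). One end excludes cut points (Lemma~\ref{lem:nocut}).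

A \emph{continuum} is a non-empty compact connected Hausdorff space, and the \emph{order topology} of a linearly ordered set is generated by the open rays $\{z:z<y\}$ and $\{z:z>y\}$. We use the following textbook facts.
\begin{itemize}
\item[(T1)] A continuum $M$ with more than one point has at least two points $q$ such that $M\setminus\{q\}$ is connected.
\item[(T2)] In a Hausdorff space, the intersection of a non-empty family of subcontinua that is linearly ordered by inclusion is a continuum.
\item[(T3)] In a linearly ordered set that is connected in the order topology, between any two points there is a third, convex subsets are connected, and closed intervals $[p,q]$ are compact.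
\end{itemize}

\begin{lemma}\label{lem:nocut}
A homogeneous generalized continuum with one end has no cut point.
\end{lemma}

\begin{proof}
Suppose that $p$ is a cut point. By Lemma~\ref{lem:basic}(e), each component $Q$ of $X\setminus\{p\}$ has $\overline{Q}=Q\cup\{p\}$. There are at least two components, and by Lemma~\ref{lem:ends}(d) only one of them is unbounded. Let $Q$ be a bounded one. Then $Q\cup\{p\}$ is a continuum with more than one point, and (T1) gives $q\in Q$ such that $(Q\cup\{p\})\setminus\{q\}$ is connected. The set $X\setminus Q$ is the union of the connected sets $Q'\cup\{p\}$ over the other components $Q'$, so it is connected. Thus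
\[
X\setminus\{q\}=\bigl((Q\cup\{p\})\setminus\{q\}\bigr)\cup(X\setminus Q)
\]
is a union of two connected sets that contain $p$. So $q$ is not a cut point while $p$ is, which contradicts homogeneity.
\end{proof}

A \emph{linear chart} in $X$ is a non-empty connected open set $V\subset X$ with a linear order that has no least and no greatest element and whose order topology is the topology of $V$ as a subspace of $X$. Intervals and rays are taken in $V$. Open intervals and open rays are open in $X$; by (T3) all intervals and rays are connected, and closed intervals $[p,q]$ are compact, hence closed in $X$. Every neighborhood of $t\in V$ contains an interval $(p_0,q_0)\ni t$, and so, by (T3), an interval $[p,q]$ with $p<t<q$.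

\begin{lemma}\label{lem:chart}
If $X$ is SLH and has a local cut point, then every point of $X$ lies in a linear chart.
\end{lemma}

\begin{proof}
Take $x,U,a,b,O$ from Lemma~\ref{lem:sep}, and let $V$ be the component of $O$ containing $x$. It is open and connected. By homogeneity it suffices to make $V$ a linear chart.

\emph{The two sides of a point.} For $y\in V$ let $A_y$ and $B_y$ be the components of $U\setminus\{y\}$ that contain $a$ and $b$. They are open, and they are distinct by Lemma~\ref{lem:sep}. By Lemma~\ref{lem:basic}(e), $y$ lies in the closure of each. So $A_y\cup\{y\}$, $B_y\cup\{y\}$ and their union are connected. The union contains $a$ and $b$, so it contains $O$ by Lemma~\ref{lem:sep}. Also $V$ is a neighborhood of $y$, so it meets $A_y$ and $B_y$. In summary,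
\begin{equation}\label{eq:sides}
V\subset A_y\sqcup\{y\}\sqcup B_y,\qquad V\cap A_y\ne\emptyset,\qquad V\cap B_y\neq\emptyset .
\end{equation}
Let $y,z\in V$. If $z\in B_y$, then $A_y\cup\{y\}$ is a connected subset of $U\setminus\{z\}$ containing $a$. If $z\in A_y$, then $B_y\cup\{y\}$ is a connected subset of $U\setminus\{z\}$ containing $b$. Therefore
\begin{equation}\label{eq:nest}
z\in B_y\ \Rightarrow\ A_y\cup\{y\}\subset A_z,\qquad\qquad z\in A_y\ \Rightarrow\ B_y\cup\{y\}\subset B_z .
\end{equation}

\emph{The order.} For $y,z\in V$ define $y<z$ to mean $y\in A_z$. Then $y<z$ if and only if $z\in B_y$: the first implication in \eqref{eq:nest} gives $z\in B_y\Rightarrow y\in A_z$, and the second, with $y$ and $z$ interchanged, gives $y\in A_z\Rightarrow z\in B_y$. So $V\cap A_y=\{z:z<y\}$ and $V\cap B_y=\{z:z>y\}$, and by \eqref{eq:sides} exactly one of $z<y$, $z=y$, $z>y$ holds. If $w<y<z$, then $z\in B_y$, so $w\in A_y\subset A_z$ by \eqref{eq:nest}, that is, $w<z$. Hence $<$ is a linear order. By \eqref{eq:sides} it has no least and no greatest element, and its open rays are open in $X$.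

\emph{The topology.} It remains to show that every open set $W\subset V$ is open in the order topology. Let $y\in W$ and choose a connected open $W'$ with $y\in W'\subset W$. The set $W'$ is convex: if $s<r<t$ with $s,t\in W'$ and $r\notin W'$, the two open rays at $r$ would disconnect $W'$. Suppose that $W'$ has no element below $y$. Then $\{z:z\ge y\}=W'\cup\{z:z>y\}$ is open, and together with the non-empty open set $\{z:z<y\}$ it disconnects $V$, which is impossible. With the order reversed, the argument shows that $W'$ has an element above $y$. So there are $s<y<t$ in $W'$, and $y\in(s,t)\subset W'\subset W$ by convexity.
\end{proof}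

\begin{lemma}\label{lem:circle}
If every point of a generalized continuum $X$ lies in a linear chart, then $X$ has a cut point.
\end{lemma}

The model is the circle. If no point cuts, the two ends of an interval $[u,v]$ in a chart can be joined through the rest of the space by a continuum $M$. A minimal such $M$ has no loose end, and in a locally linear space a set that continues in both directions at each of its points is open. So $M\cup[u,v]$ is compact and open.

\begin{proof}
Suppose that $X$ has no cut point. Fix a linear chart $V$ and $u<v$ in $V$, and put $V_-=\{z\in V:z<u\}$ and $V_+=\{z\in V:z>v\}$. These sets are non-empty and connected, and they lie in the open set $H=X\setminus[u,v]$.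

\medskip
\noindent\emph{Step 1: $H$ is connected.} Let $Q$ be a component of $H$. By Lemma~\ref{lem:basic}(e), $\overline{Q}\setminus Q$ is a non-empty subset of $[u,v]$. It misses the open set $(u,v)$, which is disjoint from $Q$, so $\overline{Q}\setminus Q\subset\{u,v\}$. If $u\in\overline{Q}$, then $Q$ meets the neighborhood $\{z\in V:z<v\}$ of $u$; as $Q$ misses $[u,v]$, it meets $V_-$ and therefore contains $V_-$. With the order reversed, $v\in\overline{Q}$ implies $V_+\subset Q$. So every component of $H$ is the component $Q_-$ containing $V_-$ or the component $Q_+$ containing $V_+$. If $Q_-\ne Q_+$, then $v\notin\overline{Q_-}$, so $\overline{Q_-}\subset Q_-\cup\{u\}$. Then $Q_-$ is a non-empty clopen subset of $X\setminus\{u\}$ that omits $v$, and $u$ is a cut point. Hence $Q_-=Q_+=H$.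

\medskip
\noindent\emph{Step 2: a minimal continuum from $u$ to $v$.} Put $R=X\setminus(u,v)=H\cup\{u,v\}$, and choose $w\in V_-$, $w'\in V_+$. By Lemma~\ref{lem:basic}(a), $H$ is covered by connected open sets whose closures are compact and contained in $H$. The points of $H$ that can be reached from $w$ by a finite chain of such sets, consecutive ones intersecting, form a set that is open and closed in $H$: a member of the cover that meets this set is contained in it. By Step 1 some chain reaches $w'$. The union of the closures of its members with $[w,u]$ and $[v,w']$ is a continuum in $R$ that contains $u$ and $v$. By (T2) and Zorn's lemma there is a continuum $M$ with $u,v\in M\subset R$ that is minimal with this property. Put $N=M\cup[u,v]$. We show that $N$ is a neighborhood of each of its points.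

\medskip
\noindent\emph{Step 3: points of $[u,v]$.} Suppose that $s\in V_-\setminus M$. Since $M$ misses $s$ and $(u,v)$, we have $M\cap(s,v)=M\cap[s,u]$. This set is open and closed in $M$, contains $u$ and omits $v$, which contradicts the connectedness of $M$. So $V_-\subset M$. If $s\in V_+\setminus M$, the set $M\cap(u,s)=M\cap[v,s]$ gives the same contradiction, so $V_+\subset M$. Hence $[u,v]\subset V\subset N$.

\medskip
\noindent\emph{Step 4: points of $M\setminus\{u,v\}$.} Such a point $t$ lies in $H$. Let $J$ be a linear chart containing $t$, and choose $p<t<q$ in $J$ with $[p,q]\subset H$; intervals are now taken in $J$, and $u,v\notin[p,q]$. First, connectedness shows that $M$ contains one side of $t$. Indeed, if $p'\in[p,t)\setminus M$ and $q'\in(t,q]\setminus M$, then $M\cap(p',q')=M\cap[p',q']$ is open and closed in $M$, contains $t$ and omits $u$. Reversing the order of $J$ if necessary, we may assume that $[p,t)\subset M$.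

Minimality gives the other side. Suppose that $s\in(t,q]\setminus M$. We cut off the piece of $M$ between $p$ and $s$, which is attached to the rest only at $p$. Let $M'=M\setminus(p,s)$. It is compact, contains $u$ and $v$, and omits $t$. We have $M=M'\cup(M\cap[p,s])$ and $M'\cap[p,s]=M\cap\{p,s\}=\{p\}$. Suppose that $M'=E\sqcup E'$ with $E,E'$ closed and non-empty and $p\in E$. Then $E'$ misses $[p,s]$, so $M$ is the disjoint union of the non-empty closed sets $E\cup(M\cap[p,s])$ and $E'$, which is impossible. So $M'$ is a continuum with $u,v\in M'\subset R$ that is properly contained in $M$, contrary to minimality. Hence $(t,q]\subset M$, and the open set $(p,q)\ni t$ is contained in $M$.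

\medskip
By Steps 3 and 4 the non-empty compact set $N$ is open. Since $X$ is connected, $N=X$, and this contradicts the non-compactness of $X$.
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:nolcp}]
Let $X$ be SLH with a local cut point. By Lemmas~\ref{lem:chart} and~\ref{lem:circle}, $X$ has a cut point. Since $X$ is homogeneous, Lemma~\ref{lem:nocut} shows that $X$ does not have one end.
\end{proof}

Proposition~\ref{prop:nolcp} and Corollary~\ref{cor:oneend} give Theorem~\ref{thm:main}(b) for all SLH generalized continua. Together with part (a) and the implication from sDH to DH, this proves the equivalence stated in Theorem~\ref{thm:main}.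

\begin{thebibliography}{9}

\bibitem{CK}
Vitalij A. Chatyrko and Alexandre Karassev,
\emph{From homogeneity to discrete homogeneity},
arXiv:2407.11815 (2024).

\end{thebibliography}
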